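\title{The riso-triviality dimension detects smoothness}

\begin{abstract}
Let $Z$ be an affine algebraic set over an algebraically closed field $\kappa$ and let $z\in Z(\kappa)$. The riso-triviality dimension $\mathrm{rtd}_z(Z)$ counts the directions in which the points of $Z$ over the Hahn series field $\kappa((t^{\mathbb Q}))$ that are infinitesimally close to $z$ can be made translation invariant by a bijection preserving the leading terms of differences. We prove that for $Z$ of pure dimension in characteristic $0$ the equality $\mathrm{rtd}_z(Z)=\dim Z$ forces $Z$ to be smooth at $z$. More generally, in any characteristic and for any reduced $Z$, the invariant is at most the smallest dimension of a component of $Z$ through $z$, with equality exactly at the smooth points. The proof shows that a trivialization of maximal dimension makes the projection along it bijective near $z$, and then counts points over a generic arc to identify the completed local ring with a power series ring.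
\end{abstract}

\section{Introduction}

\subsection*{The invariant}

Let $\kappa$ be an algebraically closed field and let $K=\kappa((t^{\mathbb Q}))$ be the field of Hahn series: formal sums $a=\sum_{\gamma\in\mathbb Q}c_\gamma t^\gamma$ with $c_\gamma\in\kappa$ whose support $\{\gamma:c_\gamma\ne0\}$ is well ordered. The $t$-adic order $v(a)$, the least element of the support, is a valuation $v\colon K\to\mathbb Q\cup\{\infty\}$ with valuation ring $\mathcal O_K=\{v\ge0\}$, maximal ideal $\mathfrak m=\{v>0\}$ and residue field $\kappa$, and $\kappa\subset K$ as the constant series. On $K^n$ put $v(a_1,\dots,a_n)=\min_iv(a_i)$. The \emph{leading term} of a vector $0\ne a\in K^n$ is $c\,t^{v(a)}$, where $c\in\kappa^n\setminus\{0\}$ collects the coefficients of $t^{v(a)}$; a vector $a'$ has the same leading term as $a$ exactly when $v(a'-a)>v(a)$. A \emph{ball} is a set of the form $\{a':v(a'-a)\ge\gamma\}$ or $\{a':v(a'-a)>\gamma\}$ with $\gamma\in\mathbb Q$, and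
\[
B_{>0}(a)=\{a'\in K^n: v(a'-a)>0\}
\]
is the \emph{infinitesimal ball} around $a$. If $Z\subset\mathbb A^n_\kappa$ is an algebraic set and $z\in Z(\kappa)$, the points of $Z(K)\cap B_{>0}(z)$ are the arcs on $Z$ that start at $z$, with rational exponents allowed.

A \emph{risometry} is a bijection $\varphi$ between subsets of $K^n$ such that
\begin{equation}\label{eq:riso}
v\bigl(\varphi(a)-\varphi(a')-(a-a')\bigr)>v(a-a')\qquad\text{for all }a\ne a',
\end{equation}
that is, $\varphi(a)-\varphi(a')$ and $a-a'$ have the same leading term. A risometry preserves the distance $v(a-a')$ and, to first order, the direction from $a'$ to $a$. Nothing else is asked of it; in particular it need not be algebraic.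

Let $W\subset\kappa^n$ be a $\kappa$-linear subspace with $K$-span $W(K)\subset K^n$, let $B\subset K^n$ be a ball and $A\subset B$. We say that $A$ is \emph{$W$-translation-invariant on $B$} if $(A+W(K))\cap B=A$, and \emph{$W$-riso-trivial on $B$} if $\varphi(A)$ is $W$-translation-invariant on $B$ for some risometry $\varphi\colon B\to B$. The \emph{riso-triviality dimension} of $A$ on $B$ is
\[
\mathrm{rtd}_B(A)=\max\{\dim_\kappa W: A\text{ is $W$-riso-trivial on }B\};
\]
the subspace $W=0$ always qualifies. For a reduced closed subscheme $Z\subset\mathbb A^n_\kappa$ and $z\in Z(\kappa)$ we put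
\[
\mathrm{rtd}_z(Z)=\mathrm{rtd}_{B_{>0}(z)}\bigl(Z(K)\cap B_{>0}(z)\bigr).
\]

Two cases show what is measured. If $Z=Z'\times\mathbb A^k$, the identity map gives $\mathrm{rtd}_z(Z)\ge k$. If $Z$ is the parabola $y=x^2$ and $z=0$, the bijection $\varphi(x,y)=(x,y-x^2)$ of $\mathfrak m^2$ is a risometry, because $x^2-x'^2=(x-x')(x+x')$ has larger valuation than $x-x'$ for $x\ne x'$ in $\mathfrak m$; it maps the parabola onto the $x$-axis, so $\mathrm{rtd}_0(Z)\ge1$. Thus $\mathrm{rtd}_z(Z)$ counts the directions in which $Z$ looks like a product near $z$ once terms of higher order are ignored: it is a local degree of smoothness, measured up to risometry.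

\subsection*{The question and the results}

For $\kappa$ of characteristic $0$ and $Z$ of pure dimension it is known that the invariant attains its maximal value $\mathrm{rtd}_z(Z)=\dim Z$ at smooth points. The following question comes from \cite{Monreal}.

\medskip
\noindent\emph{Let $\operatorname{char}\kappa=0$, let $Z\subset\mathbb A^n_\kappa$ be reduced of pure dimension and $z\in Z(\kappa)$. Does $\mathrm{rtd}_z(Z)=\dim Z$ imply that $Z$ is smooth at $z$?}
\medskip

There is reason for doubt. Condition \eqref{eq:riso} is a first-order condition, and a singular point may look to first order like the graph of a function with vanishing derivative. With $\mathbb R$ in place of $\kappa$ this does happen, as Section~\ref{sec:example} shows. Over an algebraically closed field it does not.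

\begin{theorem}\label{thm:main}
Let $\kappa$ be algebraically closed of characteristic $0$, let $Z\subset\mathbb A^n_\kappa$ be a reduced closed subscheme of pure dimension $d$, and let $z\in Z(\kappa)$. If $\mathrm{rtd}_z(Z)=d$, then $Z$ is smooth at $z$.
\end{theorem}

Neither the characteristic nor the purity of the dimension is essential. Expand each nonzero polynomial $g$ in the ideal $I(Z)$ in powers of the coordinates centered at $z$. The \emph{tangent cone} $C_zZ\subset\kappa^n$ is the common zero set of the lowest-degree nonzero homogeneous parts (the \emph{initial forms}) of these $g$, and the \emph{tangent space} $T_zZ\subset\kappa^n$ is the common zero set of their linear parts. As $g(z)=0$, a nonzero linear part is an initial form, so $C_zZ\subset T_zZ$.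

\begin{theorem}\label{thm:general}
Let $\kappa$ be algebraically closed of any characteristic, $K=\kappa((t^{\mathbb Q}))$, let $Z\subset\mathbb A^n_\kappa$ be any reduced closed subscheme and $z\in Z(\kappa)$. Let $\delta_z(Z)$ be the minimum of the dimensions of the irreducible components of $Z$ through $z$.
\begin{enumerate}
\item[(a)] If $Z(K)\cap B_{>0}(z)$ is $W$-riso-trivial on $B_{>0}(z)$, then $W\subset C_zZ$ and $\dim W\le\delta_z(Z)$. So $\mathrm{rtd}_z(Z)\le\delta_z(Z)$.
\item[(b)] $\mathrm{rtd}_z(Z)=\delta_z(Z)$ if and only if $Z$ is smooth at $z$.
\item[(c)] If $Z$ is smooth at $z$, then $Z(K)\cap B_{>0}(z)$ is $W$-riso-trivial on $B_{>0}(z)$ if and only if $W\subset T_zZ$.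
\end{enumerate}
In particular, if $Z$ has pure dimension $d$, then $\mathrm{Sing}(Z)=\{z\in Z(\kappa):\mathrm{rtd}_z(Z)\le d-1\}$. The threshold is sharp: for $Z=\{xy=0\}\times\mathbb A^{d-1}$, $d\ge1$, we have $\mathrm{rtd}_0(Z)=d-1$ and $Z$ is singular at $0$.
\end{theorem}

\subsection*{The method}

Take $z=0$, let $W$ be a trivializing subspace of dimension $d=\dim Z$, and let $\pi$ be a linear projection onto $W$. A trivialization makes all fibers of $\pi$ on $A=Z(K)\cap B_{>0}(0)$ isometric to one fixed set $F$ (Section~\ref{sec:sheets}). This is the only information we take from the risometry, apart from a Lipschitz bound needed in positive characteristic. We compare two fibers. A generic fiber is finite, so $F$ is finite. The fiber over $0$ is defined over $\kappa$, so if it is finite it is the single point $0$ (Section~\ref{sec:density}). Hence $\pi$ is bijective on $A$. The number of points over a generic arc controls the degree of the completed local ring of $Z$ over the normal ring $\kappa[[x_1,\dots,x_d]]$, and degree one forces equality (Section~\ref{sec:local}). Theorem~\ref{thm:main} is a special case of Theorem~\ref{thm:general}(b),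 but we prove it first, in Section~\ref{sec:main}, since it is the shortest path through the argument; Section~\ref{sec:general} then deals with components of different dimensions and with inseparability.

\section{The curve $y^3=x^4$}\label{sec:example}

Let $Z\subset\mathbb A^2$ be the curve $y^3=x^4$, let $z=0$ and $A=Z(K)\cap\mathfrak m^2$. The polynomial $y^3-x^4$ is irreducible over every field, since it is a monic cubic in $y$ and $x^4$ is not the cube of a rational function; it has no linear part, so $Z$ is singular at $0$. We compute $\mathrm{rtd}_0(Z)$ over three kinds of fields.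

\subsection*{Real coefficients: the singularity is invisible}
The definitions make sense for any field of coefficients; take $K=\mathbb R((t^{\mathbb Q}))$. For $a,b\in K$ not both zero and $m=\min(v(a),v(b))$ we have $v(a^2+ab+b^2)=2m$, because the form $\alpha^2+\alpha\beta+\beta^2$ has no nontrivial real zero. So $a^3-b^3=(a-b)(a^2+ab+b^2)$ shows that cubing is injective. It is surjective, since $c\,t^\gamma(1+\varepsilon)$ with $v(\varepsilon)>0$ has the cube root $c^{1/3}t^{\gamma/3}\sum_k\binom{1/3}{k}\varepsilon^k$. Hence $A$ is the graph of $\eta(x)=(x^{1/3})^4$ on $\mathfrak m$. For $a\ne b$ in $\mathfrak m$,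
\[
v(a^4-b^4)=v(a-b)+v(a^3+a^2b+ab^2+b^3)\ge v(a-b)+3m>v(a-b)+2m=v(a^3-b^3),
\]
which says $v(\eta(x)-\eta(x'))>v(x-x')$ for $x\ne x'$ in $\mathfrak m$. Therefore $(x,y)\mapsto(x,y-\eta(x))$ is a risometry of $\mathfrak m^2$ that maps $A$ onto the $x$-axis, and $A$ is riso-trivial along a line although $Z$ is singular. Any proof of Theorem~\ref{thm:main} must use that $\kappa$ is algebraically closed.

\subsection*{Algebraically closed $\kappa$, characteristic $\ne3$: counting points}
Suppose that $\varphi\colon\mathfrak m^2\to\mathfrak m^2$ is a risometry and $\varphi(A)$ is invariant along a line $W=\kappa c$, $c=(c_1,c_2)$. The point $\varphi^{-1}(\varphi(0)+tc)$ lies in $A$ and has leading term $tc$. If $c_2\ne0$, its coordinates satisfy $v(y^3)=3<4\le v(x^4)$, which is absurd. So $W$ is the $x$-axis and $\varphi(A)=\mathfrak m\times F$ for some $F\subset\mathfrak m$. Call $A_f=\varphi^{-1}(\mathfrak m\times\{f\})$, $f\in F$, the \emph{sheets} of $A$. Two points of one sheet have a difference with horizontal leading term, so they do not lie on one vertical line. Conversely each sheet meets each vertical line $x=w$, $w\in\mathfrak m$; this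 is the one point that is not elementary, and it is proved in Lemma~\ref{lem:surj}. So every vertical line carries exactly $|F|$ points of $A$. But the line $x=0$ carries one point and the line $x=t$ carries the three points $y=\zeta t^{4/3}$, $\zeta^3=1$. Hence $\mathrm{rtd}_0(Z)=0$.

\subsection*{Algebraically closed $\kappa$, characteristic $3$: measuring slopes}
Now cube roots are unique, every vertical line carries one point of $A$, and counting gives no contradiction: it gives $|F|=1$, so that $A$ is a single sheet. Let $(t,y)$ and $(t+t^2,y')$ be the points of $A$ over $t$ and $t+t^2$. Then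
\[
(y'-y)^3=y'^3-y^3=(t+t^2)^4-t^4=4t^5+\cdots,
\]
so $v(y'-y)=5/3<2$. The difference of the two points has vertical leading term, which is impossible on a sheet. Again $\mathrm{rtd}_0(Z)=0$.

\medskip
The second computation is the model for Theorem~\ref{thm:main}, and the third is the additional step needed in positive characteristic.

\section{Conventions and standard facts}\label{sec:conv}

From now on $\kappa$ is algebraically closed, of arbitrary characteristic unless we say otherwise. A map is an \emph{isometry} if it preserves $v(a-a')$. The \emph{valuation topology} on $K^n$ has the balls as a basis; ``isolated'' refers to this topology unless we write ``Zariski-isolated''.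

\subsection*{The field $K$}
The field $K$ is \emph{spherically complete}: every chain of balls in $K$ has nonempty intersection. A ball in $K^r$ is a product of balls in $K$ of the same radius, so the same holds in $K^r$.

The field $K$ is algebraically closed. Let $L/K$ be a finite extension and extend $v$ to $L$. The value group of $L$ is torsion-free and contains the divisible group $\mathbb Q$ with finite index, so it equals $\mathbb Q$; the residue field is finite over $\kappa$, so it equals $\kappa$. Such an extension is called immediate, and a spherically complete field has no proper immediate extension (Krull, Kaplansky). We recall why. Let $a\in L\setminus K$. For $c\in K$ there is $c'\in K$ with $v(a-c-c')>v(a-c)$, because value group and residue field have not grown; so $v(a-c)$ has no maximum on $K$. The sets $\{x\in K:v(x-c)\ge v(a-c)\}=\{x\in K:v(x-a)\ge v(a-c)\}$ form a chain of balls, and a point of their intersection would realize the maximum.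

The ring $\mathcal O_K$ is integrally closed in $K$: if $v(a)<0$, then in a monic equation for $a$ over $\mathcal O_K$ the top term has strictly smallest valuation.

\subsection*{Normalization}
Translations by $\kappa^n$ and linear maps in $GL_n(\kappa)\subset GL_n(\mathcal O_K)$ are isometries of $K^n$, and conjugating a risometry by such a map gives a risometry. So we always assume
\[
z=0,\qquad B=B_{>0}(0)=\mathfrak m^n,\qquad W=\kappa^e\times0,\qquad A=Z(K)\cap B\ni0 .
\]
We use coordinates $x=(x_1,\dots,x_e)$ and $y=(y_1,\dots,y_{n-e})$, write $\pi$ and $\rho$ for the projections to the $x$- and $y$-coordinates, and put $Z_0=Z\cap\pi^{-1}(0)$, a closed subset of $\mathbb A^n_\kappa$.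

\subsection*{Algebraic sets}
For a closed $Y\subset\mathbb A^n_\kappa$, the set $Y(K)$ is the zero set of $I(Y)$ in $K^n$; passing to $K$-points commutes with finite unions and intersections. Since $\kappa$ is algebraically closed, an irreducible $Y$ stays irreducible and reduced over $K$, of the same dimension. As $\kappa$ is perfect, $Z$ is smooth at $0$ if and only if the local ring $\mathcal O_{Z,0}$ is regular, if and only if its completion is regular, if and only if $\dim T_0Z=\dim\mathcal O_{Z,0}$. A regular local ring is a domain, so a smooth point lies on exactly one component.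

\begin{lemma}\label{lem:poly}
\begin{enumerate}
\item[(a)] Let $h$ be a polynomial over $\kappa$ in $n$ variables and $a\ne a'$ in $B$. Then $v(h(a)-h(a'))\ge v(a-a')$, and the inequality is strict if all monomials of $h$ have degree $\ge2$.
\item[(b)] If $Y\subset\mathbb A^n_\kappa$ is closed and $0\notin Y$, then $Y(K)\cap B=\emptyset$.
\item[(c)] A nonzero polynomial over $K$ does not vanish identically on a ball.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) It suffices to treat a monomial $u_1\cdots u_k$, where the $u_i$ are coordinate functions and $k\ge1$. Its values at $a$ and $a'$ differ by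
\[
\sum_{i=1}^ku_1(a')\cdots u_{i-1}(a')\,\bigl(u_i(a)-u_i(a')\bigr)\,u_{i+1}(a)\cdots u_k(a),
\]
and each summand is $u_i(a)-u_i(a')$ times $k-1$ elements of $\mathfrak m$.

(b) Take $h\in I(Y)$ with $h(0)\ne0$. By (a), $h(a)\equiv h(0)\bmod\mathfrak m$ for $a\in B$, so $h(a)\ne0$.

(c) A ball is a product of infinite subsets of $K$; induct on the number of variables.
\end{proof}

\section{Sheets}\label{sec:sheets}

The definition of a risometry asks for a bijection, but on $\mathfrak m^r$ bijectivity follows from \eqref{eq:riso}. To solve $\psi(a)=c$ one can correct an approximate solution $a$ to $a+(c-\psi(a))$, which strictly increases the valuation of the error. The valuations may stay bounded, so completeness of $K$ is not enough; spherical completeness lets us pass to the limit and continue. This lemma and the algebraic closedness of $K$ are the only places where spherical completeness is used.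

\begin{lemma}\label{lem:surj}
Let $\psi\colon\mathfrak m^r\to\mathfrak m^r$ satisfy $v(\psi(a)-\psi(b)-(a-b))>v(a-b)$ for all $a\ne b$. Then $\psi$ is a bijective isometry.
\end{lemma}

\begin{proof}
The hypothesis gives $v(\psi(a)-\psi(b))=v(a-b)$ by the ultrametric inequality, so $\psi$ is an injective isometry. Let $c\in\mathfrak m^r$ and $H(a)=a-\psi(a)+c$. Then $H$ maps $\mathfrak m^r$ to itself, $v(H(a)-H(b))>v(a-b)$ for $a\ne b$, and $\psi(a)=c$ means $H(a)=a$. Suppose that $H$ has no fixed point, and put
\[
D_a=\{x\in K^r:v(x-a)\ge v(a-H(a))\}\subset\mathfrak m^r\qquad(a\in\mathfrak m^r).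
\]
If $b\in D_a$, then
\[
v(b-H(b))\ge\min\{v(b-a),\,v(a-H(a)),\,v(H(a)-H(b))\}\ge v(a-H(a)),
\]
so $D_b\subset D_a$. By Zorn's lemma there is a maximal chain $\mathcal C$ of balls of the form $D_a$, and by spherical completeness there is a point $b$ in all members of $\mathcal C$. Then $D_b$ is contained in all members of $\mathcal C$. Put $b'=H(b)\in D_b$, so $b'\ne b$ and $D_{b'}\subset D_b$. Since $v(b'-H(b'))=v(H(b)-H(b'))>v(b-b')$, we have $b\notin D_{b'}$. So $D_{b'}$ is properly contained in every member of $\mathcal C$, which contradicts maximality.
\end{proof}

\begin{lemma}\label{lem:sheets}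
Let $\varphi\colon B\to B$ be a risometry such that $\varphi(A)$ is $W$-translation-invariant on $B$. Put $F=\rho(\varphi(A))$ and $A_f=\varphi^{-1}(\mathfrak m^e\times\{f\})$ for $f\in F$. Then $\varphi(A)=\mathfrak m^e\times F$, the set $A$ is the disjoint union of the sheets $A_f$, and:
\begin{enumerate}
\item[(i)] $\pi|_{A_f}\colon A_f\to\mathfrak m^e$ is a bijective isometry. Hence for $a\in A_f$ and $\gamma>0$ it maps $\{a'\in A_f:v(a'-a)\ge\gamma\}$ onto the ball $\{w:v(w-\pi(a))\ge\gamma\}$.
\item[(ii)] For every $w\in\mathfrak m^e$, sending $f$ to the point of $A_f$ over $w$ is a bijective isometry $F\to A\cap\pi^{-1}(w)$.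
\end{enumerate}
\end{lemma}

\begin{proof}
Two points of $B$ differ by an element of $W(K)=K^e\times0$ exactly when they have the same $y$-coordinates, so invariance means $\varphi(A)=\mathfrak m^e\times F$. The inverse $\varphi^{-1}$ is a risometry, because the right side of \eqref{eq:riso} equals $v(\varphi(a)-\varphi(a'))$.

(i) The map $\sigma(w)=\varphi^{-1}(w,f)$ is a bijective isometry $\mathfrak m^e\to A_f$. Let $\psi=\pi\circ\sigma$. Since $v(\pi(u))\ge v(u)$ for all $u\in K^n$,
\[
v\bigl(\psi(w)-\psi(w')-(w-w')\bigr)\ge v\bigl(\sigma(w)-\sigma(w')-(w-w',0)\bigr)>v(w-w')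
\]
for $w\ne w'$. By Lemma~\ref{lem:surj}, $\psi$ is a bijective isometry, and so is $\pi|_{A_f}=\psi\circ\sigma^{-1}$.

(ii) The map is bijective by (i). Let $f\ne f'$, and let $a\in A_f$, $a'\in A_{f'}$ lie over $w$. Put $D=\varphi(a)-\varphi(a')$ and $\lambda=v(D)=v(a-a')$. As $\pi(a-a')=0$, the vector $\pi(D)=\pi(D-(a-a'))$ has valuation $>\lambda$. Since $\lambda=\min\{v(\pi(D)),v(\rho(D))\}$, we get $v(f-f')=v(\rho(D))=\lambda$.
\end{proof}

\section{Algebraic sets in the infinitesimal ball}\label{sec:density}

Lemma~\ref{lem:sheets} compares fibers metrically. To use it we must translate algebraic properties of a fiber, such as being zero-dimensional at a point, into metric ones. The tool for producing points, here and in Section~\ref{sec:local}, is the following fact about integral extensions: the roots of a specialized minimal polynomial are values at points. A domain is \emph{normal} if it is integrally closed in its fraction field; polynomial rings and power series rings over a field are normal.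

\begin{lemma}\label{lem:minpoly}
Let $R$ be a normal domain with fraction field $Q$, and let $S\supset R$ be a ring that is integral over $R$ and torsion-free as an $R$-module, so that $S\subset S_Q=S\otimes_RQ$. Let $u\in S$ and let $P\in Q[T]$ be its minimal polynomial, the monic generator of the kernel of $Q[T]\to S_Q$, $T\mapsto u$.
\begin{enumerate}
\item[(a)] $P\in R[T]$ and $R[u]\cong R[T]/(P)$.
\item[(b)] Let $\theta\colon R\to L$ be a homomorphism to an algebraically closed field and $\tau\in L$ a root of the polynomial $P^\theta$ obtained by applying $\theta$ to the coefficients. Then $\theta$ extends to $\chi\colon S\to L$ with $\chi(u)=\tau$. In particular, every such $\theta$ extends to $S$.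
\end{enumerate}
\end{lemma}

\begin{proof}
(a) $P$ divides a monic polynomial of $R[T]$ that kills $u$, so the roots of $P$ in $\overline Q$ are integral over $R$. The coefficients of $P$ are then integral over $R$ and lie in $Q$, hence in $R$. If $G\in R[T]$ and $G(u)=0$, divide $G$ by the monic $P$ in $R[T]$; the remainder kills $u$ and has degree less than $\deg P$, so it is zero.

(b) By (a), $\theta$ extends to $\chi'\colon R[u]\to L$ with $\chi'(u)=\tau$. By lying over there is a prime $\mathfrak P$ of $S$ with $\mathfrak P\cap R[u]=\ker\chi'$. The fraction field of $S/\mathfrak P$ is algebraic over that of $R[u]/\ker\chi'$, which embeds in $L$ through $\chi'$, and the embedding extends because $L$ is algebraically closed. Finally $\deg P\ge1$ as $S_Q\ne0$, so a root $\tau$ exists.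
\end{proof}

The next lemma says that nonempty Zariski-open subsets of an irreducible variety are dense for the valuation topology. We project finitely onto an affine space, where density is Lemma~\ref{lem:poly}(c). The difficulty is to lift a small perturbation $\varepsilon$ of the image of $b$ to a point near $b$ rather than near another point of the fiber; a linear form that separates $b$ from the other points does this.

\begin{lemma}\label{lem:dense}
Let $Y\subset\mathbb A^n_K$ be an irreducible reduced closed subvariety, $b\in Y(K)$, $Y'\subsetneq Y$ closed and $\gamma\in\mathbb Q$. Then there is $a\in Y(K)\setminus Y'(K)$ with $v(a-b)>\gamma$. In particular, if $\dim Y>0$, every ball around $b$ contains infinitely many points of $Y(K)$.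
\end{lemma}

\begin{proof}
If $\dim Y=0$, then $Y'=\emptyset$ and $a=b$ works. Let $m=\dim Y\ge1$. By Noether normalization there are algebraically independent $s_1,\dots,s_m\in K[Y]$ such that the domain $K[Y]$ is finite over $K[s]$; they define a finite map $s\colon Y\to\mathbb A^m_K$, and we may assume $s(b)=0$. Let $b=b_1,b_2,\dots,b_k$ be the points of $s^{-1}(0)$, and let $\xi_j\in K[Y]$ be the $j$-th coordinate minus its value at $b$. As $K$ is infinite and $b_i-b\ne0$ for $i\ge2$, there is a $K$-linear combination $\ell$ of the $\xi_j$ with $\ell(b_i)\ne0$ for $i\ge2$.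

\emph{Points where $\ell$ is small.} Let $P(s,T)\in K[s][T]$ be the minimal polynomial of $\ell$, of degree $N$. Lemma~\ref{lem:minpoly}(b), applied to evaluation at $\varepsilon\in K^m$, shows that every root of $P(\varepsilon,T)$ is $\ell(a)$ for some $a\in Y(K)$ with $s(a)=\varepsilon$. The product of the roots is $\pm P(\varepsilon,0)$, so there is $a_\varepsilon\in Y(K)$ with $s(a_\varepsilon)=\varepsilon$ and $v(\ell(a_\varepsilon))\ge v(P(\varepsilon,0))/N$. Evaluating $P(s,\ell)=0$ at $b$ gives $P(0,0)=0$, so the polynomial $P(s,0)$ has no constant term and $v(\ell(a_\varepsilon))\to\infty$ as $v(\varepsilon)\to\infty$.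

\emph{These points tend to $b$.} The only common zero of $s_1,\dots,s_m,\ell$ on $Y$ is $b$. By the Nullstellensatz, $\xi_j^M=\sum_i\alpha_{ij}s_i+\beta_j\ell$ for some $M\ge1$ and $\alpha_{ij},\beta_j\in K[Y]$. Each $\alpha\in K[Y]$ satisfies an equation $\alpha^r+c_1(s)\alpha^{r-1}+\dots+c_r(s)=0$. Let $C\ge0$ be such that all coefficients of the polynomials $c_i$ have valuation $\ge-C$. If $v(s(a))\ge0$, then $v(\alpha(a))\ge-C$, since otherwise $\alpha(a)^r$ would have strictly smallest valuation among the terms. With one $C$ for all $\alpha_{ij}$ and $\beta_j$ we get, for $v(\varepsilon)\ge0$,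
\[
M\,v(\xi_j(a_\varepsilon))\ge\min\{v(\varepsilon),v(\ell(a_\varepsilon))\}-C ,
\]
so $v(a_\varepsilon-b)\to\infty$ as $v(\varepsilon)\to\infty$.

\emph{Avoiding $Y'$.} Choose $0\ne g\in K[Y]$ vanishing on $Y'$. As $K[Y]$ is a domain, the minimal polynomial of $g$ is irreducible, and its constant coefficient $G_0\in K[s]$ is nonzero. If $g(a)=0$, then $G_0(s(a))=0$. By Lemma~\ref{lem:poly}(c) there are $\varepsilon$ of arbitrarily large valuation with $G_0(\varepsilon)\ne0$, and for these $a_\varepsilon\notin Y'(K)$. For the last statement, let $Y'$ be any finite set of points of $Y$.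
\end{proof}

We draw three consequences for sets defined over $\kappa$. The first is the reason why the fiber over $0$ is special.

\begin{lemma}\label{lem:rigid}
Let $Y\subset\mathbb A^n_\kappa$ be closed. If $Y(K)\cap B$ has an isolated point, for instance if it is finite and nonempty, then $0$ is a Zariski-isolated point of $Y$ and $Y(K)\cap B=\{0\}$.
\end{lemma}

\begin{proof}
Let $b$ be isolated in $Y(K)\cap B$, and let $Y_1$ be any irreducible component of $Y$ with $b\in Y_1(K)$; there is at least one. By Lemma~\ref{lem:dense}, $\dim Y_1=0$. So $Y_1$ is a $\kappa$-point, namely $b$, and $b\in\kappa^n\cap\mathfrak m^n=\{0\}$. Thus $\{0\}$ is the only component of $Y$ through $0$, and the others have no $K$-points in $B$ by Lemma~\ref{lem:poly}(b).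
\end{proof}

It matters that $Y$ is defined over $\kappa$: the subset $\{0,t\}$ of $\mathbb A^1_K$ has two points in $\mathfrak m$.

\begin{lemma}\label{lem:finite}
Let $Y\subset\mathbb A^n_\kappa$ be irreducible of dimension $e$. There is $0\ne h\in\kappa[x_1,\dots,x_e]$ such that $Y(K)\cap\pi^{-1}(w)$ is finite for all $w\in K^e$ with $h(w)\ne0$.
\end{lemma}

\begin{proof}
If $\pi|_Y\colon Y\to\mathbb A^e$ is not dominant, some $0\ne h\in\kappa[x]$ lies in $I(Y)$, and the fibers over $\{h\ne0\}$ are empty. If it is dominant, then $\kappa(x)\subset\kappa(Y)$ and both fields have transcendence degree $e$. So for each $j$ the ideal $I(Y)$ contains a polynomial in $y_j$ over $\kappa[x]$ with leading coefficient $h_j\ne0$. Take $h=\prod_jh_j$: if $h(w)\ne0$, each $y_j$ takes finitely many values on the fiber over $w$.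
\end{proof}

\begin{lemma}\label{lem:good}
Let $Z_1$ be an irreducible component of $Z$ through $0$ and $Y'\subsetneq Z_1$ a closed subset. There are $a\in Z_1(K)\cap B$ with $a\notin Y'(K)$ and $\gamma>0$ such that $\{a'\in A:v(a'-a)\ge\gamma\}\subset Z_1(K)$.
\end{lemma}

\begin{proof}
For every other component $Z_i$ choose $g_i\in I(Z_i)\setminus I(Z_1)$, and let $g$ be the product of the $g_i$; then $g\notin I(Z_1)$ as $I(Z_1)$ is prime. The closed set $Y'\cup(Z_1\cap\{g=0\})$ is a proper subset of the irreducible $Z_1$, also over $K$. Lemma~\ref{lem:dense} with $b=0$ gives $a\in Z_1(K)\cap B$ outside it. Take $\gamma>v(g(a))\ge0$. If $v(a'-a)\ge\gamma$, then $g(a')\ne0$ by Lemma~\ref{lem:poly}(a), so $a'$ lies on no component other than $Z_1$.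
\end{proof}

\section{One point per fiber and the completed local ring}\label{sec:local}

We now turn the statement ``$\pi$ is injective on $A$'' into algebra. The coordinate ring of $Z$ is the wrong object, because it also counts points far from the origin: on the smooth curve $x=y-y^2$ the fiber over $w\in\mathfrak m$ has two points, with sum $1$ and product $w$, and only one of them lies in $\mathfrak m$. The ring that sees what $B$ sees is the completed local ring. In this section $e=d\ge1$, and we assume:
\begin{equation}\label{eq:hyp}
\text{all components of $Z$ through $0$ have dimension $d$, and $0$ is Zariski-isolated in $Z_0$.}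
\end{equation}
Let $\mathcal O=\mathcal O_{Z,0}$, let $S=\widehat{\mathcal O}$ be its completion, and let $R=\kappa[[x_1,\dots,x_d]]$ with maximal ideal $\mathfrak m_R$ and fraction field $Q$. Since $S$ is complete and the $x_i$ lie in its maximal ideal, $S$ is an $R$-algebra.

\begin{lemma}\label{lem:structure}
Under \eqref{eq:hyp}, the ring $S$ is reduced, $R\subset S$, and $S=R[y_1,\dots,y_{n-d}]$ is a finite torsion-free $R$-module. Moreover $y_j^k\in\mathfrak m_RS$ for some $k$ and all $j$.
\end{lemma}

\begin{proof}
\emph{Reduced and equidimensional.} The ring $\mathcal O$ is a localization of a finitely generated $\kappa$-algebra, hence excellent and in particular universally catenary, and the completion of a reduced excellent local ring is reduced \cite[7.8.3]{EGA}. So $S$ is reduced. By Ratliff's theorem \cite[Thm.~31.7]{Matsumura}, for every prime $\mathfrak p$ of a universally catenary Noetherian local ring $\mathcal O$ the completion $S/\mathfrak pS$ of $\mathcal O/\mathfrak p$ is equidimensional: $\dim S/\mathfrak P=\dim\mathcal O/\mathfrak p$ for all primes $\mathfrak P$ minimal over $\mathfrak pS$. Let $\mathfrak P$ be a minimal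 prime of $S$. As $S$ is flat over $\mathcal O$, going-down shows that $\mathfrak p=\mathfrak P\cap\mathcal O$ is a minimal prime of $\mathcal O$. It corresponds to a component of $Z$ through $0$, so $\dim\mathcal O/\mathfrak p=d$, and $\mathfrak P$ is minimal over $\mathfrak pS$. Hence $\dim S/\mathfrak P=d$.

\emph{Finite.} Since $0$ is Zariski-isolated in $Z_0$, the local ring $\mathcal O/(x)$ has dimension $0$. It is therefore Artinian, equal to its completion $S/\mathfrak m_RS$, its residue field is $\kappa$ and its maximal ideal is generated by the $y_j$ and is nilpotent. So $y_j^k\in\mathfrak m_RS$ for some $k$, and $S/\mathfrak m_RS$ is spanned over $\kappa$ by finitely many monomials in $y$. We use the complete form of Nakayama's lemma \cite[Thm.~8.4]{Matsumura}: if $R$ is $\mathfrak m_R$-adically complete and the $R$-module $S$ is $\mathfrak m_R$-adically separated, then finitely many elements that generate $S/\mathfrak m_RS$ generate $S$. Here $S$ is separated because $\mathfrak m_RS$ lies in the maximal ideal of the complete local ring $S$. So these monomials generate $S$ over $R$.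

\emph{Injective and torsion-free.} Let $\mathfrak P$ be a minimal prime of $S$ with preimage $\mathfrak q$ in $R$. Then $S/\mathfrak P$ is finite over its subring $R/\mathfrak q$, so $\dim R/\mathfrak q=d$. As $R$ is a domain of dimension $d$, this forces $\mathfrak q=0$. Hence $R\to S$ is injective and a nonzero element of $R$ lies in no minimal prime of $S$. In a reduced Noetherian ring the zero divisors are the elements of the minimal primes, so $S$ is torsion-free over $R$.
\end{proof}

For $a\in(t\kappa[[t]])^d\subset\mathfrak m^d$, substitution of $a$ for $x$ defines a $\kappa$-algebra homomorphism $\theta_a\colon R\to\kappa[[t]]\subset\mathcal O_K$; we write $r(a)=\theta_a(r)$. If $0\ne r\in R$ and $c\in\kappa^d$ is not a zero of the lowest-degree nonzero form of $r$, then $r(ct)\ne0$. Homomorphisms over $\theta_a$ give points of $A$ over $a$.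

\begin{lemma}\label{lem:arcs}
Under \eqref{eq:hyp}, let $a\in(t\kappa[[t]])^d$ and let $\chi\colon S\to K$ extend $\theta_a$. Then $(a,\chi(y))\in A$.
\end{lemma}

\begin{proof}
The image $\chi(S)$ is integral over $\theta_a(R)\subset\mathcal O_K$, so $\chi(S)\subset\mathcal O_K$. As $\theta_a(\mathfrak m_R)\subset\mathfrak m$, we get $\chi(\mathfrak m_RS)\subset\mathfrak m$, so $\chi(y_j)^k\in\mathfrak m$ and $\chi(y_j)\in\mathfrak m$. The composite $\kappa[Z]\to S\to K$ is a $K$-point of $Z$ with coordinates $(a,\chi(y))\in B$.
\end{proof}

\begin{proposition}\label{prop:degree}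
Assume \eqref{eq:hyp} and that every fiber of $\pi|_A\colon A\to\mathfrak m^d$ has at most one point.
\begin{enumerate}
\item[(a)] If $\operatorname{char}\kappa=0$, then $S=R$, so $Z$ is smooth at $0$.
\item[(b)] If $\operatorname{char}\kappa=p>0$, there is a power $q$ of $p$ with $y_j^q\in R$ for all $j$.
\end{enumerate}
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:structure}, $S\subset S_Q=S\otimes_RQ$, and $S_Q$ is a nonzero reduced finite-dimensional $Q$-algebra, hence a product $L_1\times\dots\times L_s$ of finite field extensions of $Q$. Counting points detects only separable degrees, so we first remove inseparability. Put $q=1$ in characteristic $0$. In characteristic $p$, every element $\beta$ algebraic over $Q$ has $\beta^{p^i}$ separable for large $i$; let $q$ be a power of $p$ such that the components of all $y_j^q$ in all $L_i$ are separable over $Q$.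

Fix $j$, let $u=y_j^q$, and let $P$ be its minimal polynomial, of degree $N\ge1$. It is the product of the distinct polynomials among the minimal polynomials of the components of $u$. These are irreducible and separable, so $P$ has $N$ distinct roots $\tau_1,\dots,\tau_N$ in $\overline Q$ and its discriminant $\Delta=\prod_{i<l}(\tau_i-\tau_l)^2$ is nonzero. By Lemma~\ref{lem:minpoly}(a), $P\in R[T]$; here we use that $R$ is normal and $S$ is torsion-free. The discriminant of a monic polynomial of degree $N$ is a universal integer polynomial in its coefficients, so $\Delta\in R$, and $P^\theta$ has discriminant $\theta(\Delta)$ for any homomorphism $\theta$.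

Choose $c\in\kappa^d$ with $\Delta(ct)\ne0$ and let $\theta=\theta_{ct}$. Then $P^\theta$ has $N$ distinct roots in the algebraically closed field $K$. By Lemma~\ref{lem:minpoly}(b) there are $N$ extensions $\chi\colon S\to K$ of $\theta$ with distinct values $\chi(u)=\chi(y_j)^q$. By Lemma~\ref{lem:arcs} they give $N$ points of $A$ over $ct$ with distinct $y_j$-coordinates. By hypothesis $N=1$. So $P=T-r$ with $r\in R$, and $y_j^q=r\in R$.

In characteristic $0$ this gives $S=R[y]=R$, which is regular.
\end{proof}

For the curve of Section~\ref{sec:example} in characteristic $\ne3$, this construction has $u=y$, $P=T^3-x^4$, $\Delta=-27x^8$ and $N=3$, and it returns the three points over $t$. In characteristic $3$ the hypotheses of the proposition hold with $q=3$ although $Z$ is singular, so (b) cannot be improved without further information. The count takes place over a generic arc and sees only components that dominate the base; the first half of \eqref{eq:hyp}, through torsion-freeness, guarantees that there are no others.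

\section{Proof of Theorem~\ref{thm:main}}\label{sec:main}

If $d=0$, then $Z$ is a finite reduced set of points, hence smooth. Let $d\ge1$. By hypothesis there are $W$ of dimension $e=d$ and a risometry $\varphi\colon B\to B$ with $\varphi(A)$ $W$-translation-invariant. Let $F$ be as in Lemma~\ref{lem:sheets}; it is nonempty since $0\in A$.

\emph{A generic fiber: $F$ is finite.} Every component $Z_i$ of $Z$ has dimension $d$. Let $h_i$ be given by Lemma~\ref{lem:finite} and $h=\prod_ih_i\ne0$. By Lemma~\ref{lem:poly}(c) there is $w\in\mathfrak m^d$ with $h(w)\ne0$. Then $A\cap\pi^{-1}(w)$ is finite, and it is in bijection with $F$ by Lemma~\ref{lem:sheets}(ii).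

\emph{The fiber over $0$: $F$ is a point.} By Lemma~\ref{lem:sheets}(ii) again, $A\cap\pi^{-1}(0)=Z_0(K)\cap B$ is in bijection with $F$, so it is finite and nonempty. By Lemma~\ref{lem:rigid}, $0$ is Zariski-isolated in $Z_0$ and $Z_0(K)\cap B=\{0\}$. Hence $|F|=1$.

\emph{Conclusion.} Every fiber of $\pi|_A$ is in bijection with $F$, so it has exactly one point, and \eqref{eq:hyp} holds. Since $\operatorname{char}\kappa=0$, Proposition~\ref{prop:degree}(a) shows that $Z$ is smooth at $0$. \qed

\medskip
Purity of dimension entered in the first step and in \eqref{eq:hyp}, characteristic $0$ only in the last step. Reducedness entered in Lemma~\ref{lem:structure} and cannot be dropped, since $Z(K)$ does not distinguish the double line $y^2=0$ from the line $y=0$.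

\section{Proof of Theorem~\ref{thm:general}}\label{sec:general}

Now $\operatorname{char}\kappa$ and the reduced scheme $Z$ are arbitrary. Put $\delta=\delta_0(Z)$.

\subsection*{Part (a): the tangent cone and the dimension bound}

Let $\varphi\colon B\to B$ be a risometry with $\varphi(A)$ $W$-translation-invariant, $\dim W=e$.

Let $0\ne c\in W$. Since $\varphi(0)\in\varphi(A)$ and $\varphi(0)+tc\in B$, invariance gives $\varphi(0)+tc=\varphi(a)$ with $a\in A$. By \eqref{eq:riso}, $a=a-0$ has the same leading term as $tc$, so $a=t(c+\eta)$ with $v(\eta)>0$. Let $g=g_m+g_{m+1}+\cdots\in I(Z)$ be the decomposition into homogeneous parts, with initial form $g_m$. Then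
\[
0=t^{-m}g(a)=g_m(c+\eta)+t\,g_{m+1}(c+\eta)+\cdots\equiv g_m(c)\bmod\mathfrak m,
\]
so $g_m(c)=0$ in $\kappa$. Hence $W\subset C_0Z$.

Let $Z_1$ be any component of $Z$ through $0$. We claim that
\begin{equation}\label{eq:dominant}
\pi|_{Z_1}\colon Z_1\to\mathbb A^e\ \text{ is dominant.}
\end{equation}
Take $a$ and $\gamma$ from Lemma~\ref{lem:good} with $Y'=\emptyset$, and let $A_f$ be the sheet that contains $a$. The points $a'\in A_f$ with $v(a'-a)\ge\gamma$ lie in $Z_1(K)$, and by Lemma~\ref{lem:sheets}(i) their images fill a ball in $K^e$. By Lemma~\ref{lem:poly}(c), no nonzero $h\in\kappa[x]$ lies in $I(Z_1)$. This is \eqref{eq:dominant}, and it gives $\kappa(x)\subset\kappa(Z_1)$, so $e\le\dim Z_1$. Taking the minimum over $Z_1$ gives $e\le\delta$.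

\subsection*{Part (c) and the ``if'' direction of (b): smooth points}

Let $Z$ be smooth at $0$ and $d=\dim\mathcal O_{Z,0}$. Only one component passes through $0$, so $\delta=d=\dim T_0Z$. After a linear change over $\kappa$ we have $T_0Z=\kappa^d\times0$; in this subsection $x$ and $y$ denote the first $d$ and the last $n-d$ coordinates. We straighten $Z$ as we straightened the parabola, using local equations as new coordinates.

The linear parts of the elements of $I(Z)$ are the linear forms that vanish on $T_0Z$, so there are $g_1,\dots,g_{n-d}\in I(Z)$ with $g_j=y_j+(\text{terms of degree}\ge2)$. They generate $I(Z)$ in the local ring $\mathcal O_{\mathbb A^n,0}$. Indeed, $x_1,\dots,x_d,g_1,\dots,g_{n-d}$ generate the maximal ideal of this regular local ring of dimension $n$, so $\mathcal O_{\mathbb A^n,0}/(g)$ is regular of dimension $d$, hence a domain; it surjects onto $\mathcal O_{Z,0}$, which has the same dimension, so the kernel is zero. As $I(Z)$ is finitely generated, there is $h\in\kappa[x,y]$ with $h(0)\ne0$ and $h\,I(Z)\subset(g_1,\dots,g_{n-d})$. By Lemma~\ref{lem:poly}(a), $h$ has no zero on $B$, so $A=\{a\in B:g(a)=0\}$.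 Define
\[
\varphi\colon B\to B,\qquad\varphi(x,y)=(x,g(x,y)).
\]
The components of $\varphi-\mathrm{id}$ are polynomials over $\kappa$ all of whose monomials have degree $\ge2$, so \eqref{eq:riso} holds by Lemma~\ref{lem:poly}(a). By Lemma~\ref{lem:surj}, $\varphi$ is bijective, hence a risometry. Since $A=\varphi^{-1}(\mathfrak m^d\times0)$, we have $\varphi(A)=\mathfrak m^d\times0=(K^d\times0)\cap B$, which is $W$-translation-invariant on $B$ for every $W\subset T_0Z$. So $\mathrm{rtd}_0(Z)\ge d=\delta$, with equality by (a). Conversely, if $A$ is $W$-riso-trivial, then $W\subset C_0Z\subset T_0Z$ by (a).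

\subsection*{The ``only if'' direction of (b): reduction to one sheet}

Suppose $\mathrm{rtd}_0(Z)=\delta$, and take $W$, $\varphi$, $F$ with $e=\dim W=\delta$. If $\delta=0$, then $\{0\}$ is a component of $Z$, no other component contains it, and the reduced scheme $Z$ is smooth at $0$. Let $d:=e=\delta\ge1$.

If some component has dimension larger than $d$, generic fibers of $\pi$ need not be finite, and cardinality is too coarse. Here the isometry in Lemma~\ref{lem:sheets}(ii) is needed. For instance, let $Z\subset\mathbb A^3$ be the union of the line $y_1=y_2=0$ and the plane $y_2=x$, with $W$ the $x$-axis. All fibers of $\pi|_A$ are infinite, but the fiber over $w\ne0$ has the isolated point $(w,0,0)$, while the fiber $\{0\}\times\mathfrak m\times\{0\}$ over $0$ has none. So we transport an isolated point instead of a cardinality.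

Let $Z_1$ be a component through $0$ of dimension $d$ and take $h$ from Lemma~\ref{lem:finite} for $Y=Z_1$. By \eqref{eq:dominant}, $Y'=Z_1\cap\{h=0\}$ is a proper subset of $Z_1$. Take $a$ and $\gamma$ from Lemma~\ref{lem:good} and put $w=\pi(a)$, so $h(w)\ne0$. The points of $A\cap\pi^{-1}(w)$ with $v(\cdot-a)\ge\gamma$ lie in the finite set $Z_1(K)\cap\pi^{-1}(w)$, so $a$ is isolated in $A\cap\pi^{-1}(w)$. By Lemma~\ref{lem:sheets}(ii), the fibers over $w$ and over $0$ are both isometric to $F$, so $Z_0(K)\cap B$ has an isolated point. By Lemma~\ref{lem:rigid}, $0$ is Zariski-isolated in $Z_0$ and $Z_0(K)\cap B=\{0\}$. Hence $|F|=1$ and every fiber of $\pi|_A$ is a single point.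

Let $Z_i$ be any component through $0$. By Krull's height theorem every component of $Z_i\cap\{x_1=\dots=x_d=0\}$ has dimension $\ge\dim Z_i-d$, and $\{0\}$ is such a component. So $\dim Z_i\le d=\delta$, and therefore $\dim Z_i=d$. Thus \eqref{eq:hyp} holds and Proposition~\ref{prop:degree} applies. In characteristic $0$ we are done.

\subsection*{The ``only if'' direction of (b): positive characteristic}

Let $\operatorname{char}\kappa=p>0$, with $R\subset S=R[y]$ as in Section~\ref{sec:local} and $y_j^q\in R$. We have to extract $p$-th roots in $R$. A power series is a $p$-th power when its partial derivatives vanish, and a nonzero derivative would make the root $y_j$ vary faster than $x$, as in the last computation of Section~\ref{sec:example}, where $y^3=x^4$ has derivative $4x^3\ne0$. The single sheet forbids this.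

\medskip
\noindent\emph{Claim.} If $i\ge1$ and $r:=y_j^{p^i}\in R$, then $y_j^{p^{i-1}}\in R$.
\medskip

For $a\in(t\kappa[[t]])^d$ let $(a,\eta(a))$ be the unique point of $A$ over $a$. By Lemma~\ref{lem:minpoly}(b), $\theta_a$ extends to $\chi\colon S\to K$, and by Lemma~\ref{lem:arcs} and uniqueness $\chi(y)=\eta(a)$. So $\eta_j(a)^{p^i}=\chi(r)=r(a)$. As $|F|=1$, the set $A$ is one sheet and $\pi|_A$ is an isometry by Lemma~\ref{lem:sheets}(i), so $v(\eta_j(a)-\eta_j(a'))\ge v(a-a')$. Since raising to the power $p^i$ is additive,
\begin{equation}\label{eq:flat}
v(r(a)-r(a'))=p^i\,v(\eta_j(a)-\eta_j(a'))\ge2\,v(a-a')\qquad\text{for }a,a'\in(t\kappa[[t]])^d.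
\end{equation}
Suppose that $\partial r/\partial x_k\ne0$ for some $k$. Choose $c\in\kappa^d$ such that $\mu=v\bigl((\partial r/\partial x_k)(a)\bigr)$ is finite for $a=ct$, let $M>\mu$ be an integer (so $M\ge1$), and let $a'=a+t^M\epsilon_k$ with $\epsilon_k$ the $k$-th unit vector. In $\kappa[[x,U]]$ we have $r(x+U\epsilon_k)=r+U\,\partial r/\partial x_k+U^2r_2$ for some power series $r_2$. Substituting $x=a$, $U=t^M$ gives
\[
r(a')-r(a)\in t^M(\partial r/\partial x_k)(a)+t^{2M}\kappa[[t]],
\]
which has valuation $M+\mu<2M=2v(a-a')$, contradicting \eqref{eq:flat}. So all partial derivatives of $r=\sum_\alpha c_\alpha x^\alpha$ vanish. Then $\alpha_kc_\alpha=0$ for all $\alpha$ and $k$, so $c_\alpha\ne0$ only if $p$ divides every $\alpha_k$. As $\kappa$ is perfect, $r=r_1^p$ with $r_1=\sum_\alpha c_{p\alpha}^{1/p}x^\alpha\in R$. Now $(y_j^{p^{i-1}}-r_1)^p=0$ in the reduced ring $S$, so $y_j^{p^{i-1}}=r_1\in R$. This proves the claim.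

By descending induction from $y_j^q\in R$ we get $y_j\in R$ for all $j$. So $S=R[y]=R$ is regular and $Z$ is smooth at $0$. This completes the proof of (b).

\subsection*{The singular locus and sharpness}

If $Z$ has pure dimension $d$, then $\delta_z(Z)=d$ for all $z\in Z(\kappa)$. By (a), $\mathrm{rtd}_z(Z)\le d$, and by (b) equality fails exactly at the singular points. The set $Z=\{xy=0\}\times\mathbb A^{d-1}\subset\mathbb A^{d+1}$ has pure dimension $d$ and is invariant under translation by $0\times\kappa^{d-1}$ and its $K$-span, so $\mathrm{rtd}_0(Z)\ge d-1$. Two components pass through $0$, so $Z$ is singular there and $\mathrm{rtd}_0(Z)\le d-1$. \qed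

\begin{thebibliography}{9}

\bibitem{EGA}
EGA IV$_2$.

\bibitem{Matsumura}
Matsumura, \emph{Commutative Ring Theory}.

\bibitem{Monreal}
Vicente Monreal, \emph{Functorial stratifications of singularities in characteristic 0}, arXiv:2606.12554 (2026).

\end{thebibliography}
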